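# Positive angles between Haagerup–Schultz projections are uniformly positive

## 1. A guess about infinitely many positive angles, and two tests

Let $T$ be an operator in a von Neumann algebra with a trace. There is a way to attach to every Borel set $B\subseteq\mathbb C$ a closed $T$-invariant subspace $V_B$, the part of the space on which $T$ "has its spectrum in $B$". For a matrix, $V_B$ is the sum of the generalized eigenspaces for the eigenvalues in $B$. The spaces $V_B$ and $V_{B^c}$, where $B^c=\mathbb C\setminus B$, always meet only in $0$ and together span a dense subspace, but the angle between them may be $0$. Suppose that for every single $B$ (with both spaces non-zero) this angle is positive. Is there then one $\kappa>0$ such that all these angles are at least $\kappa$? This question is taken from Ken Dykema and Amudhan Krishnaswamy-Usha, "Angles between Haagerup–Schultz projections and spectrality of operators", arXiv:1907.10685 (2019).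

The first guess is "no". There are infinitely many sets $B$, and infinitely many positive numbers can have infimum $0$. Let us test the guess. For closed non-zero subspaces $V,W$ of a Hilbert space we use the angle
$$\alpha(V,W)=\inf\left\{\cos^{-1}\left(\frac{|\langle v,w\rangle|}{\|v\|\,\|w\|}\right): v\in V\setminus\{0\},\ w\in W\setminus\{0\}\right\}\in[0,\pi/2],$$
and the angle between two non-zero projections is the angle between their ranges.

**Test 1: one matrix.** Let $T\in M_n(\mathbb C)$. Then $V_B$ depends only on which eigenvalues lie in $B$, so there are at most $2^n$ different pairs $(V_B,V_{B^c})$. In finite dimension two subspaces with intersection $0$ have a positive angle, by compactness of unit spheres. So both properties hold. No bound holds for all matrices at once, however. For $0<\theta\le\pi/2$ put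
$$E_\theta=\begin{pmatrix}0&\cot\theta\\0&1\end{pmatrix}.$$
This is an idempotent with kernel spanned by $(1,0)$ and range spanned by $(\cos\theta,\sin\theta)$. Its eigenvectors are at angle $\theta$, and $\|E_\theta\|=(1+\cot^2\theta)^{1/2}=1/\sin\theta$.

**Test 2: many blocks.** To defeat uniformity, put infinitely many blocks side by side. On $\mathcal H=\bigoplus_{n\ge1}\mathbb C^2$ let
$$T=\bigoplus_{n\ge1}T_n,\qquad T_n=\lambda_n'1+(\lambda_n-\lambda_n')E_{1/n},\qquad \lambda_n=4^{-n},\quad \lambda_n'=-4^{-n}.$$
Since $\|T_n\|\le4^{-n}+2\cdot4^{-n}/\sin(1/n)$ and $\sin(1/n)\ge 2/(\pi n)$, $T$ is bounded. All the eigenvalues are distinct, and $V_B$ is the closed span of the eigenvectors whose eigenvalue lies in $B$ (checked in Section 2). For $B=\{\lambda_n\}$ the space $V_B$ is the line through $v=(\cos\frac1n,\sin\frac1n)$ in block $n$. A vector $w\in V_{B^c}$ has its $n$-th component $w_n$ in $\mathbb C(1,0)$, so $|\langle v,w\rangle|=|\langle v,w_n\rangle|\le\cos\frac1n\,\|w\|$, with equality for $w=w_n$. The angle is exactly $1/n$, and there is no uniform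 $\kappa$.

This looks like the counterexample, but it is not one. Take $B=\{\lambda_n:n\ge1\}$. Then $V_B$ and $V_{B^c}$ contain, for each $n$, vectors at angle $1/n$, so $\alpha(V_B,V_{B^c})=0$. The bad blocks have been collected by one Borel set, and the hypothesis fails too.

So the guess is in doubt. We shall prove that it is wrong: positivity for each $B$ does force uniform positivity. In Test 2 it was visible how to collect the bad sets, because the blocks are orthogonal. In general they are not, and the collecting has to be done by a different tool.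

## 2. Determinant, Brown measure and Haagerup–Schultz projections

Throughout, $\mathcal M$ is a von Neumann algebra with a normal, faithful, tracial state $\tau$, acting on $\mathcal H$. For a projection $p\in\mathcal M$, $p\neq0$, the *corner* $p\mathcal Mp$ acts on $p\mathcal H$ and carries the normalized trace $\tau/\tau(p)$. All determinants and Brown measures in corners use it. We use that $\tau(p\vee q)+\tau(p\wedge q)=\tau(p)+\tau(q)$ for projections, and that $p\le q$ with $\tau(p)=\tau(q)$ forces $p=q$, because $\tau$ is faithful.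

**Definition (determinant and Brown measure).** For $X\in\mathcal M$ put $\log\Delta(X)=\tau(\log|X|)\in[-\infty,\infty)$. We recall that $\Delta(XY)=\Delta(X)\Delta(Y)$. The *Brown measure* $\mu_T$ of $T\in\mathcal M$ is the compactly supported Borel probability measure on $\mathbb C$ characterized by
$$\log\Delta(T-\lambda)=\int_{\mathbb C}\log|z-\lambda|\,d\mu_T(z)\qquad(\lambda\in\mathbb C).\tag{1}$$
It is recovered from the left side by $\mu_T=\frac1{2\pi}\nabla^2\log\Delta(T-\lambda)$ in the sense of distributions. In particular it suffices to know $\log\Delta(T-\lambda)$ for Lebesgue-almost every $\lambda$.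

*Example.* In $M_n(\mathbb C)$ with normalized trace, $\log\Delta(X)=\frac1n\log|\det X|$, so $\log\Delta(T-\lambda)=\frac1n\sum_i\log|\lambda_i-\lambda|$ and $\mu_T=\frac1n\sum_i\delta_{\lambda_i}$, the eigenvalues counted with algebraic multiplicity.

**Definition (hyperinvariance).** A projection $p\in\mathcal M$ is *$T$-invariant* if $Tp\mathcal H\subseteq p\mathcal H$. It is *$T$-hyperinvariant* if $Xp\mathcal H\subseteq p\mathcal H$ for every bounded operator $X$ on $\mathcal H$ commuting with $T$. For example, the projection onto $\ker(T-\lambda)$ is $T$-hyperinvariant.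

**Definition (Haagerup–Schultz projection).** Let $\mathfrak A$ be the Borel subsets of $\mathbb C$. For $B\in\mathfrak A$, $P(T,B)$ is the unique $T$-hyperinvariant projection in $\mathcal M$ such that

- $\tau(P(T,B))=\mu_T(B)$;
- if $P(T,B)\ne0$, the Brown measure of $TP(T,B)$, computed in $P(T,B)\mathcal MP(T,B)$, is concentrated in $B$;
- if $P(T,B)\ne1$, the Brown measure of $(1-P(T,B))T(1-P(T,B))$, computed in the corner of $1-P(T,B)$, is concentrated in $B^c$.

Its existence and uniqueness for all $(\mathcal M,\tau)$, $T$, $B$ (Haagerup–Schultz) are taken as given.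

*Example (matrices).* For $T\in M_n(\mathbb C)$ let $p$ be the projection onto the sum of the generalized eigenspaces $\ker(T-\lambda)^n$, $\lambda\in B$. It is hyperinvariant, its normalized trace is $\mu_T(B)$, the eigenvalues of $T$ on $p\mathcal H$ lie in $B$, and those of the compression to $(1-p)\mathcal H$ (the quotient) lie in $B^c$. So $p=P(T,B)$.

*Example (Test 2).* Let $\mathcal M=\bigoplus_nM_2(\mathbb C)$ with $\tau=\sum_n2^{-n}\mathrm{tr}_n$, $\mathrm{tr}_n$ the normalized trace on the $n$-th block. Blockwise, (1) gives $\mu_T=\sum_n2^{-n}\cdot\frac12(\delta_{\lambda_n}+\delta_{\lambda'_n})$. Let $p$ be the projection onto the closed span of $\ker(T-\lambda)$, $\lambda\in B$. It is hyperinvariant, because each $\ker(T-\lambda)$ is, and $p=\bigoplus_np_n$, where the rank of $p_n$ is the number of eigenvalues of $T_n$ in $B$. So $\tau(p)=\mu_T(B)$. The determinant of $Tp-\lambda p$ in the corner is computed block by block and involves exactly the eigenvalues in $B$. For the compression to $1-p$ it involves exactly the others. Hence $p=P(T,B)$.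

**Definition (NZA, UNZA).** $T$ has the *non-zero angle property* (NZA) if $\alpha(P(T,B),P(T,B^c))>0$ for every $B\in\mathfrak A$ with $P(T,B)\ne0$ and $P(T,B^c)\ne0$. It has the *uniformly non-zero angle property* (UNZA) if there is $\kappa>0$ with $\alpha(P(T,B),P(T,B^c))\ge\kappa$ for all these $B$.

**Theorem 1.** If $T$ has the NZA property, then $T$ has the UNZA property.

We need one more fact about Brown measures (L. G. Brown; Haagerup–Schultz, *Math. Scand.* 100 (2007), Prop. 2.24).

**Fact (F).** If $p\in\mathcal M$ is a $T$-invariant projection, $p\ne0,1$, then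
$$\mu_T=\tau(p)\,\mu_{Tp}+\tau(1-p)\,\mu_{(1-p)T(1-p)}.\tag{2}$$

For block triangular matrices this says that the eigenvalues are those of the diagonal blocks. Two consequences will be used constantly.

*Inheritance.* If $0\neq q\le p$ are $T$-invariant and $\mu_{Tp}$ is concentrated in $B$, then so is $\mu_{Tq}$. This is trivial if $q=p$. Otherwise apply (F) to $Tp$ and $q$ in $p\mathcal Mp$: $\mu_{Tq}$ occurs in $\mu_{Tp}$ with a positive coefficient.

*Restriction.* If $P(T,B)\ne0$, then
$$\mu_{TP(T,B)}=\mu_T|_B/\mu_T(B).\tag{3}$$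
If $P(T,B)=1$, then $\mu_T(B)=1$ and this is clear. Otherwise evaluate (2) with $p=P(T,B)$ on $D\cap B$, $D$ Borel. The second measure gives $0$, the first gives $\mu_{Tp}(D\cap B)=\mu_{Tp}(D)$, and so $\mu_T(D\cap B)=\mu_T(B)\mu_{Tp}(D)$.

From now on $T$ is fixed, $\mu=\mu_T$, $P_B=P(T,B)$ and $V_B=P_B\mathcal H$.

## 3. Monotonicity, disjointness and continuity of $B\mapsto V_B$

The next lemma contains everything we need to know about the subspaces. After it, the proof of Theorem 1 uses only Hilbert space geometry.

**Lemma 1.**

- (a) If $A\subseteq B$, then $P_A\le P_B$.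
- (b) If $\mu(A\triangle B)=0$, then $P_A=P_B$.
- (c) If $A\cap B=\emptyset$, then $P_A\wedge P_B=0$ and $P_{A\cup B}=P_A\vee P_B$. So $V_A+V_B$ is dense in $V_{A\cup B}$.
- (d) If $A_m$ increases with $m$, $A_m\subseteq A$ and $\mu(A_m)\to\mu(A)$, then $P_{A_m}\to P_A$ strongly.

**Proof of (a).** The purpose is to construct $P_A$ inside the corner of $Q=P_B$ and let uniqueness do the rest. If $Q=0$, then $\mu(A)\le\mu(B)=0$ and $P_A=0$. If $Q=1$ there is nothing to prove. Otherwise let $R=P(TQ,A)$, computed in $Q\mathcal MQ$. We check that $R$ has the properties that define $P_A$.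

*Hyperinvariance.* Let $X$ commute with $T$. Since $Q$ is hyperinvariant, $XQ=QXQ$, and $XQ\cdot TQ=XTQ=TXQ=TQ\cdot XQ$. So $XQ$ commutes with $TQ$ on $Q\mathcal H$, and therefore $XR\mathcal H\subseteq R\mathcal H$.

*Trace.* By (3), $\tau(R)=\tau(Q)\mu_{TQ}(A)=\mu(B)\cdot\mu(A\cap B)/\mu(B)=\mu(A)$.

*Inside.* If $R\neq0$, then $\mu_{TR}$ is concentrated in $A$ by the choice of $R$.

*Outside.* Put $T_1=(1-R)T(1-R)$. The projection $Q-R$ is $T_1$-invariant, because $T(Q-R)\mathcal H\subseteq Q\mathcal H$ and $(1-R)Q=Q-R$. The compressions of $T_1$ to $Q-R$ and to $(1-R)-(Q-R)=1-Q$ are $(Q-R)T(Q-R)$ and $(1-Q)T(1-Q)$. If $R\ne Q$, then by (F) $\mu_{T_1}$ is a convex combination of their Brown measures. The first is concentrated in $A^c$ by the choice of $R$, the second in $B^c\subseteq A^c$. If $R=Q$, only the second is present. So $\mu_{T_1}$ is concentrated in $A^c$.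

By uniqueness $R=P_A$, hence $P_A\le Q=P_B$.

**Proof of (b).** By (a), $P_{A\cap B}\le P_A$ and $P_{A\cap B}\le P_B$. All three have the same trace, so they are equal.

**Proof of (c).** First let $q=P_A\wedge P_{A^c}$, which is $T$-invariant. If $q\neq0$, then by inheritance $\mu_{Tq}$ is concentrated in $A$ and also in $A^c$, which is absurd for a probability measure. So $q=0$. For disjoint $A,B$ we have $P_B\le P_{A^c}$ by (a), so $P_A\wedge P_B=0$. Hence $\tau(P_A\vee P_B)=\mu(A)+\mu(B)=\tau(P_{A\cup B})$. As $P_A\vee P_B\le P_{A\cup B}$ by (a), they are equal. The range of a join is the closure of the sum of the ranges.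

**Proof of (d).** By (a), the $P_{A_m}$ increase. They converge strongly to a projection below $P_A$, whose trace is $\lim\mu(A_m)=\mu(A)=\tau(P_A)$ by normality. $\square$

Since $V_{\mathbb C}=\mathcal H$, part (c) says in particular that $V_B\cap V_{B^c}=0$ and $V_B+V_{B^c}$ is dense in $\mathcal H$.

## 4. The constant $c(B)$, and where Banach–Steinhaus stops

Angles are awkward to add, so we replace them by a norm. For $B\in\mathfrak A$ let $c(B)\in[0,\infty]$ be the least constant with
$$\|a\|\le c(B)\,\|a+b\|\qquad(a\in V_B,\ b\in V_{B^c}),\tag{4}$$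
and $c(B)=\infty$ if there is none. By Lemma 1(b), $c(B)$ depends only on $B$ up to $\mu$-null sets. If $P_B=0$, then $c(B)=0$. If $P_{B^c}=0$ and $P_B\ne0$, then $c(B)=1$. If both are non-zero and have angle $\alpha$, then
$$c(B)=\frac1{\sin\alpha}\qquad(=\infty\text{ if }\alpha=0).\tag{5}$$
To see this, compute
$$\frac1{c(B)}=\inf_{a\in V_B,\,\|a\|=1}\operatorname{dist}(a,V_{B^c})=\inf_{a\in V_B,\,\|a\|=1}\left(1-\|P_{B^c}a\|^2\right)^{1/2},$$
and note that $\sup_a\|P_{B^c}a\|=\sup\{|\langle a,w\rangle|:a\in V_B,\,w\in V_{B^c}\text{ unit vectors}\}=\cos\alpha$. Hence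
$$\text{NZA}\iff c(B)<\infty\text{ for all }B,\qquad\text{UNZA}\iff\sup_Bc(B)<\infty.\tag{6}$$

When $c(B)<\infty$, the sum $V_B+V_{B^c}$ is closed: if $a_n+b_n$ is Cauchy, then so is $a_n$ by (4), and then $b_n$. Being dense, it is $\mathcal H$. Let $E(B)$ be the idempotent with range $V_B$ and kernel $V_{B^c}$. Then (4) says that $E(B)$ is bounded and $\|E(B)\|=c(B)$.

So under NZA we have a family of bounded operators $E(B)$ and want a uniform bound. The sensible first attempt is the uniform boundedness principle: it would suffice to show $\sup_B\|E(B)x\|<\infty$ for each fixed $x\in\mathcal H$. Here the attempt stops. For fixed $x$, NZA gives only $\|E(B)x\|\le c(B)\|x\|$, with the very number $c(B)$ that we cannot control. Finite additivity in $B$ does not help, as Test 2 shows. There, write $E_n=E_{1/n}$. Since the blocks are orthogonal, $c(B)$ is the supremum of the block constants, which lie in $\{0,1,1/\sin(1/n)\}$, and the value $1/\sin(1/n)$ (which exceeds $1$) occurs only if $B$ contains exactly one of $\lambda_n,\lambda_n'$. For finite or cofinite $B$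 this happens in finitely many blocks, so every such $E(B)$ is bounded. But choose unit vectors $y_n$ in block $n$ with $\|E_ny_n\|=1/\sin(1/n)\ge n$ and let $x=\bigoplus_nn^{-3/4}y_n\in\mathcal H$. Then $\|E(\{\lambda_n\})x\|\ge n^{1/4}\to\infty$. On the algebra of finite and cofinite sets, each $E(B)$ is bounded while pointwise boundedness fails. The same example shows that NZA cannot be weakened to positive angles for finite and cofinite $B$ only. Any proof must use countable unions of sets.

Nor can one simply take unions of bad sets, since $c$ is not monotone. In a $2\times2$ matrix with eigenvalues $\lambda\ne\lambda'$ and eigenvectors at angle $\theta$, $c(\{\lambda\})=1/\sin\theta$ can be huge, while $c(\{\lambda,\lambda'\})=1$.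

The way past this is to apply the Baire category theorem not to the vectors $x$ but to the sets $B$. We need three things: $c$ is subadditive on disjoint sets, $c$ is lower semicontinuous for a complete metric on the sets, and a bound near one set $B_0$ can be moved to a bound near $\emptyset$.

**Lemma 2.** If $A\cap B=\emptyset$, then $c(A\cup B)\le c(A)+c(B)$.

*Proof.* Assume both are finite. Let $a\in V_A$, $b\in V_B$, $w\in V_{(A\cup B)^c}$. By Lemma 1(a), $b+w\in V_{A^c}$ and $a+w\in V_{B^c}$. So (4) for $A$ and for $B$ gives
$$\|a\|\le c(A)\|a+b+w\|,\qquad\|b\|\le c(B)\|a+b+w\|.$$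
Adding, $\|a+b\|\le(c(A)+c(B))\|(a+b)+w\|$. The vectors $a+b$ are dense in $V_{A\cup B}$ by Lemma 1(c), and for fixed $w$ the inequality passes to limits. $\square$

## 5. Lower semicontinuity on the measure algebra, and Baire's theorem

**Definition (measure algebra).** $\Sigma$ is $\mathfrak A$ modulo $\mu$-null sets, with the metric $d(A,B)=\mu(A\triangle B)$.

The map $B\mapsto1_B$ identifies $\Sigma$ isometrically with the set of indicator functions in $L^1(\mu)$. This set is closed, because an $L^1$-limit of indicators is an a.e. limit of a subsequence and so takes only the values $0,1$ a.e. Hence $\Sigma$ is a complete metric space. For example, if $\mu=\frac12(\delta_0+\delta_1)$, then $\Sigma$ has four points. If $\mu$ is Lebesgue measure on $[0,1]$, then a ball around $B_0$ consists of all sets differing from $B_0$ by little in measure. By Section 4, $c$ is a function $\Sigma\to[0,\infty]$.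

A subset of a metric space is *meager* if it is a countable union of sets whose closures have empty interior. Baire's theorem says that a non-empty complete metric space is not meager in itself.

**Lemma 3.** For each $C\in[0,\infty)$ the set $K_C=\{B\in\Sigma:c(B)\le C\}$ is closed in $\Sigma$.

*Proof.* Let $B_n\in K_C$, $B_n\to B$. Pass to a subsequence with $\sum_n\mu(B_n\triangle B)<\infty$ and put $A_m=\bigcup_{n\ge m}(B_n\triangle B)$. Then $A_m$ decreases and $\mu(A_m)\to0$. A point of $B$ outside $A_m$ lies in $B_n$ for all $n\ge m$. A point of $B^c$ outside $A_m$ lies in $B_n^c$ for all $n\ge m$. In particular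
$$B\setminus A_m\subseteq B_m,\qquad B^c\setminus A_m\subseteq B_m^c.$$
Let $a\in V_B$, $b\in V_{B^c}$, and put $a_m=P_{B\setminus A_m}a\in V_{B_m}$, $b_m=P_{B^c\setminus A_m}b\in V_{B_m^c}$. Since $c(B_m)\le C$, $\|a_m\|\le C\|a_m+b_m\|$. The sets $B\setminus A_m$ increase and their measures tend to $\mu(B)$, so Lemma 1(d) gives $a_m\to P_Ba=a$. Likewise $b_m\to b$. So $\|a\|\le C\|a+b\|$, that is, $c(B)\le C$. $\square$

**Lemma 4.** If $\{B\in\Sigma:c(B)<\infty\}$ is non-meager in $\Sigma$, then there are $\varepsilon>0$ and $C<\infty$ such that $c(A)\le2C$ whenever $\mu(A)<\varepsilon$.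

*Proof.* **Step 1: a ball on which $c$ is bounded.** The set in question is $\bigcup_{C\in\mathbb N}K_C$ with each $K_C$ closed. As it is non-meager, some $K_C$ has non-empty interior: it contains a ball $\{B:\mu(B\triangle B_0)<\varepsilon\}$.

**Step 2: from a neighborhood of $B_0$ to a neighborhood of $\emptyset$.** Let $\mu(A)<\varepsilon$. We see $A$ as the difference of two sets in the ball, namely $B_0\cup A$ and $B_0\setminus A$. Both differ from $B_0$ by a subset of $A$, so $c(B_0\cup A)\le C$ and $c(B_0\setminus A)\le C$. Let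
$$v\in V_A,\qquad w_1\in V_{B_0\setminus A},\qquad w_2\in V_{(B_0\cup A)^c}.$$
Since $v+w_1\in V_{B_0\cup A}$,
$$\|v+w_1\|\le C\|v+w_1+w_2\|.$$
Since $w_1\in V_{B_0\setminus A}$ and $v+w_2\in V_{(B_0\setminus A)^c}$,
$$\|w_1\|\le C\|v+w_1+w_2\|.$$
So $\|v\|\le\|v+w_1\|+\|w_1\|\le2C\|v+(w_1+w_2)\|$. Now $A^c$ is the disjoint union of $B_0\setminus A$ and $(B_0\cup A)^c$, so the vectors $w_1+w_2$ are dense in $V_{A^c}$ by Lemma 1(c). Passing to limits, $c(A)\le2C$. $\square$

## 6. Cutting the plane into pieces of small measure: proof of Theorem 1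

**Step 1: a bound for all small sets.** By NZA and (6), $c<\infty$ on all of $\Sigma$, which is a non-empty complete metric space and hence non-meager in itself. Take $\varepsilon$ and $C$ from Lemma 4.

**Step 2: a finite partition into atoms and small sets.** Let $x_1,\dots,x_k$ be the points with $\mu(\{x_i\})\ge\varepsilon$. There are finitely many. Let $\nu$ be the restriction of $\mu$ to $\mathbb C\setminus\{x_1,\dots,x_k\}$. Every point has $\nu$-mass less than $\varepsilon$, so, taking small disks around it, every point has an open neighborhood of $\nu$-measure less than $\varepsilon$. Finitely many such neighborhoods $U_1,\dots,U_m$ cover the compact set $\operatorname{supp}\mu$. Take the sets $\operatorname{supp}\mu\cap(U_j\setminus\bigcup_{l<j}U_l)\setminus\{x_1,\dots,x_k\}$ and add the $\mu$-null set $\mathbb C\setminus\operatorname{supp}\mu$ to the first. This gives a Borel partition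
$$\mathbb C=\{x_1\}\sqcup\dots\sqcup\{x_k\}\sqcup A_1\sqcup\dots\sqcup A_m,\qquad\mu(A_j)<\varepsilon.\tag{7}$$

**Step 3: add up.** Let $B\in\mathfrak A$. By Lemma 2, applied repeatedly to the pieces of $B$ cut out by (7), and by Lemma 4 for the sets $B\cap A_j$,
$$c(B)\le\sum_{i=1}^kc(B\cap\{x_i\})+\sum_{j=1}^mc(B\cap A_j)\le M:=\sum_{i=1}^kc(\{x_i\})+2Cm.$$
Here $B\cap\{x_i\}$ is $\{x_i\}$ or $\emptyset$, and $c(\emptyset)=0$. The number $M$ is finite by NZA and does not depend on $B$. If $P_B,P_{B^c}\ne0$, then $1/\sin\alpha(P_B,P_{B^c})=c(B)\le M$. So $M\geq 1$ and $\alpha(P_B,P_{B^c})\ge\kappa:=\arcsin(1/M)>0$. If there is no such $B$, UNZA is vacuous. $\blacksquare$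

The constant $\kappa$ depends on $T$: by Test 1, $2\times2$ matrices with two distinct eigenvalues give every angle in $(0,\pi/2]$.

## 7. Equivalent forms and a dichotomy

The proof used less than NZA, and UNZA has a structural meaning. To state it, we need two more notions.

**Definition (s.o.t.-quasinilpotent).** $Q\in\mathcal M$ is *s.o.t.-quasinilpotent* if $\mu_Q=\delta_0$. In $M_n(\mathbb C)$ this means that all eigenvalues are $0$, that is, $Q$ is nilpotent.

**Definition (spectral measure).** A *spectral measure* $F$ on $\mathbb C$ assigns to each Borel set $B$ a projection $F(B)$, with $F(\mathbb C)=1$, $F(A\cap B)=F(A)F(B)$, and countable additivity in the strong topology.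

**Theorem 2.** The following are equivalent.

- (i) $T$ has UNZA.
- (ii) $T$ has NZA.
- (iii) $c(\{x\})<\infty$ for each atom $x$ of $\mu_T$, and $\{B:c(B)<\infty\}$ is non-meager in $\Sigma$.
- (iv) There is an invertible $S\in\mathcal M$ such that, for $T'=STS^{-1}$, $B\mapsto P(T',B)$ is a spectral measure commuting with $T'$.
- (v) There is an invertible $S\in\mathcal M$ with $STS^{-1}=N+Q$, where $N,Q\in\mathcal M$, $N$ is normal, $Q$ is s.o.t.-quasinilpotent and $NQ=QN$.

If UNZA holds with constant $\kappa\in(0,\pi/2]$, then $S$ in (iv) can be chosen with $\|S\|\|S^{-1}\|\le\cot^2(\kappa/2)$. Conversely, (iv) gives UNZA with $\sin\kappa=1/(\|S\|\|S^{-1}\|)$.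

In particular (**dichotomy**), if $\mu_T$ has no atoms, then either $T$ has UNZA or $\alpha(P(T,B),P(T,B^c))=0$ for all $B$ outside a meager subset of $\Sigma$.

A link between UNZA and decompositions as in (v) is due to Dykema and Krishnaswamy-Usha. A full proof is given here. For matrices, (v) with $S$ built from a Jordan basis is the Jordan decomposition into commuting diagonal and nilpotent parts.

**Proof of (i)⇔(ii)⇔(iii) and of the dichotomy.** (i)⇒(ii) is trivial. (ii)⇒(iii) is Baire's theorem on $\Sigma$. For (iii)⇒(i), reread Section 6. Step 1 needs only that $\{c<\infty\}$ is non-meager. Step 3 needs, in addition, only that $c(\{x_i\})<\infty$, and the $x_i$ are atoms. For the dichotomy, suppose $\mu$ has no atoms and UNZA fails. Then (iii) fails, so $\{c<\infty\}$ is meager. For $B$ outside it, $c(B)=\infty$. Then $P_B$ and $P_{B^c}$ are both non-zero, since otherwise $c(B)\in\{0,1\}$, and the angle is $0$ by (5).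

It remains to prove (i)⇔(iv)⇔(v), with the constants.

## 8. Making a bounded group of involutions unitary: (i)⇔(iv)

We first have to know how Haagerup–Schultz projections move under similarity.

**Lemma 5.** If $S\in\mathcal M$ is invertible, then $\mu_{STS^{-1}}=\mu_T$, and $P(STS^{-1},B)$ is the projection onto $SV_B$.

*Proof.* Put $T'=STS^{-1}$ and $P=P_B$, and let $P'$ be the projection onto the closed space $SV_B$. Every unitary in the commutant $\mathcal M'$ maps $SV_B$ to itself, so $P'\in\mathcal M$. We check the defining properties.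

*Hyperinvariance.* If $X$ commutes with $T'$, then $S^{-1}XS$ commutes with $T$ and so preserves $V_B$. Hence $X$ preserves $SV_B$.

*Trace.* The operator $SP$ has support projection $P$ and range projection $P'$. Its polar decomposition gives a partial isometry in $\mathcal M$ from $P$ to $P'$, so $\tau(P')=\tau(P)=\mu_T(B)$. Also $\Delta(T'-\lambda)=\Delta(S)\Delta(T-\lambda)\Delta(S^{-1})=\Delta(T-\lambda)$, so $\mu_{T'}=\mu_T$.

*The two corners.* Since $S$ maps $V_B$ onto $P'\mathcal H$ and $ST=T'S$, the operator $S_1=P'SP$ is invertible from $P\mathcal H$ to $P'\mathcal H$ and conjugates $TP$ to $T'P'$. Moreover, $S$ induces an invertible map $\mathcal H/P\mathcal H\to\mathcal H/P'\mathcal H$ that intertwines the maps induced by $T$ and $T'$. Identify the quotients with $(1-P)\mathcal H$ and $(1-P')\mathcal H$. The induced maps become $(1-P)T(1-P)$ and $(1-P')T'(1-P')$, and the class of $x\in(1-P)\mathcal H$ goes to $(1-P')Sx$. So $S_2=(1-P')S(1-P)$ is invertible and conjugates the first compression to the second.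

*Brown measures.* In the polar decomposition $S_i=U_i|S_i|$, $|S_i|$ is an invertible element of a corner of $\mathcal M$, so conjugation by it preserves Brown measures, by multiplicativity of the determinant of the corner. The operator $U_i$ is a partial isometry in $\mathcal M$ that is unitary between the two corner spaces, so conjugation by it is a trace-preserving isomorphism of corners. Hence $\mu_{T'P'}=\mu_{TP}$ is concentrated in $B$ if $P'\neq0$, and the Brown measure of $(1-P')T'(1-P')$ is concentrated in $B^c$ if $P'\neq1$.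

By uniqueness $P'=P(T',B)$. $\square$

**Proof of (i)⇒(iv).** Let UNZA hold with $\kappa\in(0,\pi/2]$. (If some $B$ has $P_B,P_{B^c}\ne0$, then $\kappa\le\pi/2$ automatically. If there is none, take any such $\kappa$.)

**Step 1: the idempotents form a Boolean algebra in $\mathcal M$.** By Section 4, $E(B)$ is a bounded idempotent for every $B$. Unitaries in $\mathcal M'$ commute with $P_B$ and $P_{B^c}$, so they preserve $V_B$ and $V_{B^c}$ and commute with $E(B)$. As they span $\mathcal M'$, $E(B)\in\mathcal M''=\mathcal M$. Given $A,B$, the sum of the four spaces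
$$V_{A\cap B},\quad V_{A\setminus B},\quad V_{B\setminus A},\quad V_{(A\cup B)^c}$$
is dense by Lemma 1(c). By Lemma 1(a), each of $E(A)$, $E(B)$, $E(A\cap B)$, $E(A\cup B)$, $E(A\triangle B)$ acts on each of these spaces as $1$ or $0$, according to whether the set in the index is contained in the given set or in its complement. Comparing on the four spaces,
$$E(A)E(B)=E(A\cap B),\qquad E(A\triangle B)=E(A)+E(B)-2E(A\cap B),$$
and $E(A\cup B)=E(A)+E(B)$ if $A\cap B=\emptyset$.

**Step 2: pass to a group of involutions.** By Step 1,
$$(1-2E(A))(1-2E(B))=1-2\bigl(E(A)+E(B)-2E(A\cap B)\bigr)=1-2E(A\triangle B).$$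
So $G=\{1-2E(B):B\in\mathfrak A\}$ is an abelian group of invertible elements of $\mathcal M$, with unit $1-2E(\emptyset)=1$, and $g^{-1}=g$ for all $g\in G$.

**Step 3: $G$ is bounded.** Let $a\in V_B$, $b\in V_{B^c}$ and $s=\|a\|^2+\|b\|^2$. Since the angle is at least $\kappa$, $|\mathrm{Re}\langle a,b\rangle|\le\cos\kappa\,\|a\|\|b\|\le\frac{\cos\kappa}2s$ (trivially so if one of the spaces is $0$). Therefore $\|a-b\|^2\le(1+\cos\kappa)s$ and $\|a+b\|^2\ge(1-\cos\kappa)s$, and
$$\|a-b\|^2\le\frac{1+\cos\kappa}{1-\cos\kappa}\|a+b\|^2=\cot^2(\kappa/2)\,\|a+b\|^2.$$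
As $1-2E(B)$ maps $a+b$ to $b-a$, we get $\|g\|\le r:=\cot(\kappa/2)$ for all $g\in G$.

**Step 4: average.** We look for a new, equivalent inner product for which $G$ is unitary. A discrete abelian group is amenable: there is a positive linear functional $m$ on $\ell^\infty(G)$ with $m(1)=1$ that is invariant under translations. The formula
$$\varphi(K)=m\bigl(g\mapsto\varphi(g^*g)\bigr)\qquad(\varphi\in\mathcal M_*)$$
defines a bounded functional on the predual $\mathcal M_*$, that is, an element $K\in\mathcal M$. From $\|gx\|\le r\|x\|$ and $\|x\|=\|g\,gx\|\le r\|gx\|$ we have $r^{-2}\le g^*g\le r^2$. Testing against positive $\varphi$ gives $r^{-2}\le K\le r^2$. For $h\in G$,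
$$\varphi(h^*Kh)=m\bigl(g\mapsto\varphi((gh)^*(gh))\bigr)=\varphi(K),$$
so $h^*Kh=K$.

**Step 5: read off the spectral measure.** Put $S=K^{1/2}\in\mathcal M$. It is invertible and $\|S\|\|S^{-1}\|\le r^2=\cot^2(\kappa/2)$. For $h\in G$, $(ShS^{-1})^*(ShS^{-1})=S^{-1}h^*KhS^{-1}=S^{-1}KS^{-1}=1$, and $ShS^{-1}$ is invertible, so it is unitary. It is also its own inverse, hence self-adjoint. Taking $h=1-2E(B)$, the idempotent $F(B):=SE(B)S^{-1}$ is self-adjoint, so it is a projection. Its range is $SV_B$, and with $T'=STS^{-1}$, Lemma 5 gives $F(B)=P(T',B)$. Its kernel is $SV_{B^c}$. Range and kernel are both $T'$-invariant, so $F(B)$ commutes with $T'$. By Step 1, $F$ is finitely additive and multiplicative, and $F(\mathbb C)=1$. If $B=\bigsqcup_jB_j$, then $\sum_{j\le m}F(B_j)=P(T',\bigsqcup_{j\le m}B_j)\to P(T',B)=F(B)$ strongly, by Lemma 1(d) for $T'$. So $F$ is a spectral measure commuting with $T'$, which is (iv).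

**Proof of (iv)⇒(i).** Let $F(B)=P(T',B)$. By Lemma 5, $F(B)\mathcal H=SV_B$ for every $B$. So the idempotent $S^{-1}F(B)S$ has range $S^{-1}F(B)\mathcal H=V_B$ and, since $1-F(B)=F(B^c)$, kernel $S^{-1}F(B^c)\mathcal H=V_{B^c}$. Applying it to $a+b$ gives $\|a\|\le\|S\|\|S^{-1}\|\|a+b\|$, so $c(B)\le\|S\|\|S^{-1}\|$. By (5), UNZA holds with $\sin\kappa=1/(\|S\|\|S^{-1}\|)$. $\blacksquare$

## 9. Brown measure of $X-\int g\,dF$ when $F$ commutes with $X$

For (iv)⇔(v) we have to subtract from $T'$ the normal operator $N=\int z\,dF$ and compute a Brown measure. If $F$ lives on finitely many points $x_i$, then $N$ is the scalar $x_i$ on the range of $F(\{x_i\})$ and (F) reduces the computation to the corners. In general one would like to approximate $N$ in norm by simple functions $N_g$. The obstacle is that $\Delta$ is not norm-continuous. In $L^\infty[0,1]$ with Lebesgue measure let $f(x)=x$, and for $0<\varepsilon<1$ let $f_\varepsilon=f$ on $(\varepsilon,1]$ and $f_\varepsilon=e^{-1/\varepsilon}$ on $[0,\varepsilon]$. Then $\|f_\varepsilon-f\|_\infty\le\varepsilon$,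 since $e^{-1/\varepsilon}<\varepsilon$. But $\int_0^\varepsilon\log f_\varepsilon=-1$ while $\int_0^\varepsilon\log f\to0$, so $\Delta(f)=e^{-1}$ and $\Delta(f_\varepsilon)\to e^{-2}$. The remedy is to regularize the logarithm, disintegrate over $F$, and remove the regularization by a monotone limit at the end.

**Lemma 6.** Let $X\in\mathcal M$, and let $F$ be a compactly supported spectral measure on $\mathbb C$ with values in $\mathcal M$ commuting with $X$. Put $\nu=\tau\circ F$ and $N=\int z\,dF$.

- (α) If $\mu_{XF(B)}=\nu|_B/\nu(B)$ whenever $\nu(B)>0$, then $\mu_{X-N}=\delta_0$.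
- (β) If $\mu_X=\delta_0$, then $\mu_{(X+N)F(B)}=\nu|_B/\nu(B)$ whenever $\nu(B)>0$.

*Proof.* **Step 1: densities.** The aim is to write traces as integrals over $\nu$. For $Y\in\mathcal M$, $|\tau(YF(B))|=|\tau(F(B)YF(B))|\le\|Y\|\nu(B)$. So the complex measure $B\mapsto\tau(YF(B))$ has a density $\theta(Y)\in L^\infty(\nu)$ with $\|\theta(Y)\|_\infty\le\|Y\|$. Clearly $\theta$ is linear. It is positive, as $\tau(F(B)YF(B))\ge0$ for $Y\ge0$. From $F(A)F(B)=F(A\cap B)$ we get $\theta(YF(A))=1_A\theta(Y)$.

**Step 2: regularized logarithms.** Put $L_k(Y)=\frac12\log(Y^*Y+\frac1k)$ for $k\ge1$. It decreases in $k$. It is norm-continuous in $Y$, even uniformly continuous on bounded sets: for $\|Y\|\le R$, approximate $t\mapsto\frac12\log(t+\frac1k)$ uniformly on $[0,R^2]$ by polynomials $p$, and note that $Y\mapsto p(Y^*Y)$ is uniformly continuous on bounded sets. If $Y$ commutes with $F(B)$ and $\nu(B)>0$, then so does $Y^*$, and $L_k(Y)F(B)$ is the regularized logarithm of $YF(B)$ in the corner of $F(B)$. By monotone convergence for the distribution of $|YF(B)|$,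
$$\tau(L_k(Y)F(B))\downarrow\nu(B)\log\Delta_{F(B)}(YF(B))\qquad(k\to\infty),\tag{8}$$
where $\Delta_{F(B)}$ is the determinant of the corner.

**Step 3: one Borel function for all scalars.** For $c\in\mathbb Q+i\mathbb Q$ choose real Borel representatives $u_k(c,\cdot)$ of $\theta(L_k(X-c))$. There are countably many, so off one $\nu$-null set we have, for all $k$ and all such $c,c'$,
$$|u_k(c,x)-u_k(c',x)|\le\|L_k(X-c)-L_k(X-c')\|,\qquad u_{k+1}(c,x)\le u_k(c,x).$$
As $c\mapsto L_k(X-c)$ is uniformly continuous on bounded sets, $u_k(\cdot,x)$ extends to a continuous function on $\mathbb C$ for these $x$. On the null set (enlarged to be Borel) put $u_k=0$. Then $u_k$ is jointly Borel, because $u_k(c,x)=\lim_ju_k(q_j(c),x)$ with $q_j(c)$ obtained by rounding $c$ to the grid $2^{-j}(\mathbb Z+i\mathbb Z)$. For every $c\in\mathbb C$, $u_k(c,\cdot)=\theta(L_k(X-c))$ $\nu$-a.e.: let rational $c_j\to c$ and use that $\theta$ is a contraction. Finally, $u_k$ decreases in $k$, and we set $u=\lim_ku_k\in[-\infty,\infty)$, a Borel function.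

**Step 4: from scalars to functions.** For bounded Borel $g$ let $N_g=\int g\,dF$. We claim
$$\theta(L_k(X-N_g))(x)=u_k(g(x),x)\quad\text{for }\nu\text{-a.e. }x.\tag{9}$$
Let $g=\sum_ic_i1_{B_i}$ be simple, the $B_i$ a partition. All the operators involved commute with $F(B_i)$, and $(X-N_g)F(B_i)=(X-c_i)F(B_i)$. So $L_k(X-N_g)F(B_i)=L_k(X-c_i)F(B_i)$, and by Step 1, $1_{B_i}\theta(L_k(X-N_g))=1_{B_i}u_k(c_i,\cdot)$ a.e. In general let simple $g_j\to g$ uniformly. Then $N_{g_j}\to N_g$ in norm, so the left sides of (9) converge in $L^\infty(\nu)$, and the right sides converge pointwise by continuity of $u_k(\cdot,x)$.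

Now integrate (9) over $B$ and let $k\to\infty$. On the left use (8). On the right use monotone convergence, $u_1(g(x),x)$ being $\nu$-essentially bounded. For $\nu(B)>0$,
$$\nu(B)\log\Delta_{F(B)}\bigl((X-N_g)F(B)\bigr)=\int_Bu(g(x),x)\,d\nu(x).\tag{10}$$

**Step 5: proof of (α).** We find $u$ from constant $g$ and then insert $g(x)=x+\lambda$. With $g\equiv c$, (10), (1) in the corner and the hypothesis give, for every Borel $B$,
$$\int_Bu(c,x)\,d\nu(x)=\int_B\log|x-c|\,d\nu(x).$$
By Tonelli's theorem, $c\mapsto\int|\log|x-c||\,d\nu(x)$ is locally Lebesgue-integrable, so it is finite for a.e. $c$. For such $c$ both integrands are $\nu$-integrable with the same integral over every $B$, so $u(c,x)=\log|x-c|$ for $\nu$-a.e. $x$. The set where this equality fails is Borel in $\mathbb C\times\mathbb C$, so it is null for $\mathrm{Leb}\times\nu$. The map $(\lambda,x)\mapsto(x+\lambda,x)$ preserves $\mathrm{Leb}\times\nu$. Hence for a.e. $\lambda$ we have $u(x+\lambda,x)=\log|\lambda|$ for $\nu$-a.e. $x$. For such $\lambda$ use (10) with $B=\mathbb C$ and $g(x)=x+\lambda$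 on $\operatorname{supp}F$, $g=0$ elsewhere, so that $N_g=N+\lambda$:
$$\log\Delta(X-N-\lambda)=\log|\lambda|\quad\text{for a.e. }\lambda.$$
Taking $\frac1{2\pi}\nabla^2$ gives $\mu_{X-N}=\delta_0$.

**Step 6: proof of (β).** The plan is the same. If $\nu(B)>0$, then $F(B)$ is an $X$-invariant projection, and inheritance (from $p=1$) gives $\mu_{XF(B)}=\delta_0$. So (10) with $g\equiv c\ne0$ reads $\int_Bu(c,x)\,d\nu(x)=\nu(B)\log|c|$ for every $B$, and $u(c,x)=\log|c|$ for $\nu$-a.e. $x$, for each $c\neq0$. This equality therefore holds $\mathrm{Leb}\times\nu$-a.e. The map $(\lambda,x)\mapsto(\lambda-x,x)$ also preserves $\mathrm{Leb}\times\nu$, so for a.e. $\lambda$ we have $u(\lambda-x,x)=\log|\lambda-x|$ for $\nu$-a.e. $x$. Use (10) with $g(x)=\lambda-x$ on $\operatorname{supp}F$, $g=0$ elsewhere, so that $X-N_g=X+N-\lambda$: for a.e. $\lambda$,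
$$\nu(B)\log\Delta_{F(B)}\bigl((X+N)F(B)-\lambda F(B)\bigr)=\int_B\log|\lambda-x|\,d\nu(x).$$
Dividing by $\nu(B)$ and taking $\frac1{2\pi}\nabla^2$ gives $\mu_{(X+N)F(B)}=\nu|_B/\nu(B)$. $\square$

## 10. Normal plus commuting s.o.t.-quasinilpotent: (iv)⇔(v)

**Proof of (iv)⇒(v).** Let $F(B)=P(T',B)$ and $\nu=\tau\circ F=\mu_{T'}$. The measure $\nu$ has compact support, and $\nu(B)=0$ forces $F(B)=0$, so $F$ is compactly supported. By (3) for $T'$, $\mu_{T'F(B)}=\nu|_B/\nu(B)$ whenever $\nu(B)>0$. Let $N=\int z\,dF\in\mathcal M$, which is normal and commutes with $T'$ because $F$ does. Lemma 6(α) with $X=T'$ gives $\mu_{T'-N}=\delta_0$. So $T'=N+Q$ with $Q=T'-N$ s.o.t.-quasinilpotent and $NQ=QN$.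

**Proof of (v)⇒(iv).** Let $T'=STS^{-1}=N+Q$, and let $F$ be the spectral measure of $N$. It has values in $\mathcal M$ and compact support. Put $\nu=\tau\circ F$.

**Step 1: the Brown measures of $T'$.** By Fuglede's theorem, $Q$ commutes with $N^*$ as well as with $N$, hence with $F$. So $F$ commutes with $T'$. Lemma 6(β) with $X=Q$ gives
$$\mu_{T'F(B)}=\nu|_B/\nu(B)\quad\text{whenever }\nu(B)>0,\tag{11}$$
and in particular $\mu_{T'}=\nu=\tau\circ F$.

**Step 2: $P:=P(T',B)$ commutes with $F$.** Since $N$ commutes with $T'$ and $P$ is $T'$-hyperinvariant, $NP=PNP$. Put $a=PNP$ and $n=PN(1-P)$. Then $PN^*NP=a^*a$ and $PNN^*P=aa^*+nn^*$, so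
$$0=\tau\bigl(P(N^*N-NN^*)P\bigr)=\tau(a^*a)-\tau(aa^*)-\tau(nn^*)=-\tau(nn^*).$$
As $\tau$ is faithful, $n=0$, so $PN=PNP=NP$. Taking adjoints, $P$ also commutes with $N^*$, hence with $F$.

**Step 3: $P=F(B)$.** The projection $q=PF(B^c)$ has range $P\mathcal H\cap F(B^c)\mathcal H$, so it is $T'$-invariant, with $q\le P$ and $q\le F(B^c)$. Suppose $q\ne0$. By inheritance from $P$, $\mu_{T'q}$ is concentrated in $B$. By inheritance from $F(B^c)$ and (11), it is concentrated in $B^c$. This is a contradiction, so $q=0$ and $P\le F(B)$. Since $\tau(P)=\mu_{T'}(B)=\nu(B)=\tau(F(B))$, we get $P=F(B)$.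

So $P(T',\cdot)=F$ is a spectral measure commuting with $T'$, which is (iv). This completes the proof of Theorem 2. $\blacksquare$
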